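# Two-generator subgroups determine the bound on generalized Fitting height

## 1. The theorem and what it says

All groups are finite. A group is *2-generator* (or *2-generated*) if it is generated by two elements, which may be equal or trivial; so cyclic groups and the trivial group count.

**Theorem 1.** Let $G$ be a finite group and $k\ge 0$. If $h^*(J)\le k$ for every 2-generator subgroup $J$ of $G$, then $h^*(G)\le k$.

Whether this holds is a question from Eloisa Detomi, Pavel Shumyatsky, "On the length of a finite group and of its 2-generator subgroups", arXiv:1501.03339 (2015). We will deduce Theorem 1 from a stronger statement, Theorem 11 in Section 5, and draw further consequences in Theorem 14 in Section 9. First we recall what $h^*$ is.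

**Definition.** A group $K$ is *quasisimple* if $K=K'$ and $K/Z(K)$ is a nonabelian simple group. A *component* of $X$ is a subnormal quasisimple subgroup of $X$, and $E(X)$ is the product of all components. The *generalized Fitting subgroup* is $F^*(X)=F(X)E(X)$, where $F(X)$ is the Fitting subgroup (the largest nilpotent normal subgroup). We call $X$ *quasinilpotent* if $X=F^*(X)$.

For example, $SL_2(5)$ is quasisimple: it is perfect, its center has order $2$, and the quotient is $A_5$. The groups $SL_2(5)$ and $A_5\times C_6$ are quasinilpotent. The group $S_5$ is not: $F(S_5)=1$, the only component is $A_5$, so $F^*(S_5)=A_5$. A solvable group has no quasisimple subgroups, so a solvable quasinilpotent group is nilpotent.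

**Definition.** Put $F_0^*(G)=1$ and let $F^*_{i+1}(G)$ be the inverse image in $G$ of $F^*(G/F^*_i(G))$. The *generalized Fitting height* $h^*(G)$ is the least $h$ with $F^*_h(G)=G$.

The series does reach $G$, because $F^*(X)\ne 1$ whenever $X\neq 1$: a minimal normal subgroup of $X$ is either elementary abelian, hence in $F(X)$, or a direct product of nonabelian simple groups, each of which is a component of $X$. For solvable $G$ we get the ordinary Fitting height. For example, $1<V_4<A_4<S_4$ is the series of $S_4$ (here $V_4$ is the Klein four-group), so $h^*(S_4)=3$; and $h^*(S_5)=2$.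

Two warnings show what Theorem 1 does and does not say.

- One generator is not enough. Every cyclic group has $h^*\le 1$, but $h^*(S_3)=2$.
- The converse of Theorem 1 is false, because $h^*$ can go up when we pass to a subgroup. We have $h^*(A_5)=1$, while the subgroup $A_4$ is 2-generated and $h^*(A_4)=2$.

The second warning matters for the proof: unlike Fitting height of solvable groups, $h^*$ is not monotone on subgroups, so we cannot compare a subgroup's series with that of the big group.

## 2. Heights zero and one by hand

For $k=0$ the hypothesis says that every 2-generator subgroup is trivial. Then every cyclic subgroup is trivial and $G=1$.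

For $k=1$ the hypothesis says that every 2-generator subgroup is quasinilpotent. We claim that $G$ is then nilpotent. Suppose not, and let $S$ be a minimal non-nilpotent subgroup of $G$. By Schmidt's theorem $S$ is solvable. If all elements of prime-power order for different primes commuted in $S$, then Sylow subgroups for different primes would centralize each other and $S$ would be nilpotent. So there are distinct primes $p,q$, a $p$-element $x$ and a $q$-element $y$ of $S$ that do not commute. The group $\langle x,y\rangle$ is 2-generated, hence quasinilpotent, and it is solvable, hence nilpotent. In a nilpotent group $x$ and $y$ commute, a contradiction.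

So for $k=1$ the theorem holds, with a conclusion stronger than $h^*(G)\le1$. This argument leans on the structure of minimal non-nilpotent groups; for larger $k$ we need another mechanism.

## 3. Quasinilpotent groups: quotients, normal subgroups, chief factors

We use the following standard facts (Aschbacher, *Finite Group Theory*, §31; Huppert–Blackburn, *Finite Groups III*, §X.13).

1. Distinct components of $X$ commute elementwise, and $[E(X),F(X)]=1$.
2. If $K$ is a component of $X$ and $Y\trianglelefteq X$, then $K\le Y$ or $[K,Y]=1$.

Three further facts are quick.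

3. *A proper normal subgroup $M$ of a quasisimple group $K$ is central.* Put $Z=Z(K)$. If $MZ=K$, then $K=K'=[MZ,MZ]=[M,M]\le M$, which is false. So $MZ/Z$ is a proper normal subgroup of a simple group, and $M\le Z$.
4. *If $Y\trianglelefteq X$, then $F^*(Y)\le F^*(X)$.* Indeed $F(Y)$ is characteristic in $Y$, so it is a nilpotent normal subgroup of $X$; and a component of $Y$ is subnormal in $X$. Also $F^*(X)$ is itself quasinilpotent, since $F(X)$ is normal in it and the components of $X$ are subnormal in it.
5. *A normal subgroup $M$ of a direct product of nonabelian simple groups $S_1\times\dots\times S_t$ is the product of some of the $S_i$.* If $M$ projects nontrivially to $S_i$, then $[M,S_i]\neq1$, because $Z(S_i)=1$. This commutator subgroup lies in $M\cap S_i\trianglelefteq S_i$, so $S_i\le M$. Hence $M$ contains exactly those $S_i$ to which it projects nontrivially, and is their product.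

**Lemma 2.** Quotients of quasinilpotent groups are quasinilpotent.

*Proof.* Let $X=F(X)E(X)$ and $Y\trianglelefteq X$. The image of $F(X)$ in $X/Y$ is nilpotent and normal. The image of a component $K$ is $K/(K\cap Y)$. It is trivial if $K\le Y$. Otherwise $K\cap Y\le Z(K)$ by fact 3, and $K/(K\cap Y)$ is perfect. Its center is $Z(K)/(K\cap Y)$, since the center is a proper normal subgroup whose preimage is central by fact 3. So the image is quasisimple, and it is subnormal. Hence $X/Y=F^*(X/Y)$. $\square$

**Lemma 3.** Let $X$ be quasinilpotent, $F=F(X)$ and $Y\trianglelefteq X$. Let $E_1$ be the product of the components of $X$ contained in $Y$ and $E_2$ the product of the other components. Then $X=E_1FE_2$, $[E_2,Y]=1$, and $Y=E_1D$ with $D=Y\cap FE_2\le F$. In particular $Y$ is quasinilpotent.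

*Proof.* Conjugation by $X$ permutes the components and preserves the set of those in $Y$; so $E_2\trianglelefteq X$. By fact 2, $[E_2,Y]=1$. As $X=E_1FE_2$ and $E_1\le Y$, Dedekind's law gives $Y=E_1D$. Now let $fe\in D$ with $f\in F$, $e\in E_2$. Since $fe\in Y$, it centralizes $E_2$; by fact 1, so does $f$. Hence $e\in Z(E_2)$. But $Z(E_2)$ is an abelian normal subgroup of $X$, so it lies in $F$, and $fe\in F$. Thus $D=Y\cap F$ is a nilpotent normal subgroup of $Y$. The components in $E_1$ are subnormal in $Y$. So $Y=E_1D=F^*(Y)$. $\square$

**Lemma 4.** If $Z\le Z(X)$ and $X/Z$ is quasinilpotent, then $X$ is quasinilpotent.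

*Proof.* The preimage of $F(X/Z)$ is a central extension of a nilpotent group, so it is nilpotent; it is normal, hence contained in $F(X)$. Let $K/Z$ be a component of $X/Z$. As $K/Z$ is perfect, $K=K'Z$. Then $K'=[K'Z,K'Z]=K''$, so $K'$ is perfect, and it is subnormal in $X$. We show that it is quasisimple.

Let $M$ be the preimage of $Z(K/Z)$ in $K$, and $W=M\cap K'$. Then $[W,K']\le Z$, so $[W,K',K']=1=[K',W,K']$. The three subgroups lemma gives $[K',K',W]=1$, that is, $[K',W]=1$ by perfectness. So $W\le Z(K')$. Conversely $Z(K')$ centralizes $K'Z=K$, so $Z(K')\le M\cap K'=W$. Hence $W=Z(K')$ and, since $K'M=K$,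
$$K'/Z(K')=K'/(K'\cap M)\cong K/M\cong (K/Z)/Z(K/Z),$$
which is nonabelian simple. So $K'$ is a component of $X$. Since $K=K'Z$ and $Z\le F(X)$, the preimages of $F(X/Z)$ and of all components of $X/Z$ lie in $F^*(X)$. They generate $X$, so $X=F^*(X)$. $\square$

**Lemma 5.** If $X$ is quasinilpotent and $V$ is a normal $q$-subgroup of $X$ ($q$ prime), then $X/C_X(V)$ is a $q$-group.

*Proof.* We have $V\le O_q(X)\le F(X)$. So $V$ is centralized by $E(X)$ (fact 1) and by $O_{q'}(F(X))$. As $X=O_q(X)\,O_{q'}(F(X))\,E(X)$, the quotient $X/C_X(V)$ is an image of $O_q(X)$. $\square$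

The next lemma describes quasinilpotence by the action on chief factors. We need it to see that a smallest quasinilpotent quotient kernel exists.

**Lemma 6.** $X$ is quasinilpotent if and only if there is a chief series of $X$ on each factor of which every element of $X$ induces an inner automorphism. If $X$ is quasinilpotent, then this holds on every chief factor of $X$.

*Proof.* Let $X$ be quasinilpotent and $U/V$ a chief factor. By Lemma 2 we may pass to $X/V$ and assume $V=1$, so $U$ is a minimal normal subgroup.

If $U$ is abelian, then $U\le F(X)$ and $E(X)$ centralizes $U$. A nontrivial normal subgroup of a nilpotent group meets its center nontrivially, so $1\neq C_U(F(X))\trianglelefteq X$, and $C_U(F(X))=U$ by minimality. So $X=F(X)E(X)$ centralizes $U$.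

If $U$ is nonabelian, then $F(X)\cap U$ is a normal subgroup of $X$ contained in $U$; it is not $U$, since a nilpotent minimal normal subgroup is abelian. So $F(X)\cap U=1$. Lemma 3 with $Y=U$ gives $D=1$, so $U=E_1$, and $[E_2,U]=1$. Also $[F(X),U]\le F(X)\cap U=1$. Hence $X=E_1F(X)E_2=UC_X(U)$, and every element acts on $U$ as an element of $U$.

Conversely, assume the condition for a chief series with bottom term $U$. By induction on $|X|$, $X/U$ is quasinilpotent. If $U$ is abelian, its inner automorphisms are trivial, so $U$ is central and Lemma 4 applies. If $U$ is nonabelian, then $X=UC_X(U)$ and $U\cap C_X(U)=Z(U)=1$. So $C_X(U)\cong X/U$ is a quasinilpotent normal subgroup, contained in $F^*(X)$ by fact 4; and $U$ is a product of subnormal nonabelian simple groups. So $X=F^*(X)$. $\square$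

**Lemma 7.** If $A,B\trianglelefteq X$ and $X/A$, $X/B$ are quasinilpotent, then so is $X/(A\cap B)$.

*Proof.* We may assume $A\cap B=1$. Take a chief series of $X$ through $A$. On the factors above $A$, which are chief factors of $X/A$, $X$ acts by inner automorphisms by Lemma 6. Let $U/V$ be a factor with $U\le A$. By Dedekind, $U\cap VB=V(U\cap B)=V$, because $U\cap B\le A\cap B=1$. So
$$U/V=U/(U\cap VB)\cong UB/VB$$
as groups with $X$-action, and $UB/VB$ is a chief factor of $X/B$. By Lemma 6, each $x\in X$ acts on $UB/VB$ as conjugation by some element of $UB/VB$, and this element has a representative $u\in U$. By the $X$-isomorphism, $x$ acts on $U/V$ as $u$ does. So $X$ acts by inner automorphisms on all factors of the series, and Lemma 6 applies. $\square$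

## 4. The descending series of quasinilpotent residuals

By Lemma 7 the following makes sense.

**Definition.** The *quasinilpotent residual* $\rho(X)$ is the smallest normal subgroup of $X$ with quasinilpotent quotient. Put $\rho_0(X)=X$ and $\rho_{i+1}(X)=\rho(\rho_i(X))$. All $\rho_i(X)$ are characteristic in $X$.

For $S_4$ the series is $S_4>A_4>V_4>1$: the nilpotent quotients of $S_4$ are $1$ and $C_2$, and those of $A_4$ are $1$ and $C_3$. For $S_5$ it is $S_5>A_5>1$. The ascending and the descending series need not have the same terms: for $S_3\times C_2$ we have $F^*_1=A_3\times C_2$ but $\rho_1=A_3\times 1$.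

Why switch to the descending series? Because it behaves well under quotients, and the ascending one does not. Under $S_4\to S_3$ the subgroup $F^*(S_4)=V_4$ goes to $1$, while $F^*(S_3)=A_3$.

**Lemma 8.** (a) If $f:X\to Y$ is a surjective homomorphism, then $f(\rho_i(X))=\rho_i(Y)$ for all $i$. (b) If $X\ne1$, then $\rho(X)<X$.

*Proof.* (a) Let $i=1$. The group $Y/f(\rho(X))$ is a quotient of $X/\rho(X)$, so it is quasinilpotent by Lemma 2, and $\rho(Y)\le f(\rho(X))$. Also $X/f^{-1}(\rho(Y))\cong Y/\rho(Y)$ is quasinilpotent, so $\rho(X)\le f^{-1}(\rho(Y))$, that is, $f(\rho(X))\le\rho(Y)$. For general $i$ apply this to the surjections $\rho_{i-1}(X)\to\rho_{i-1}(Y)$ in turn.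

(b) $X$ has a simple quotient, and simple groups, of prime order or nonabelian, are quasinilpotent. $\square$

**Lemma 9.** $h^*(X)\le k$ if and only if $\rho_k(X)=1$.

*Proof.* Write $F_i=F_i^*(X)$. Suppose $F_k=X$. We show $\rho_i(X)\le F_{k-i}$ by induction on $i$; $i=0$ is clear. If $\rho_i(X)\le F_{k-i}$, then $\rho_i(X)F_{k-i-1}/F_{k-i-1}$ is a normal subgroup of $F_{k-i}/F_{k-i-1}=F^*(X/F_{k-i-1})$, which is quasinilpotent by fact 4. By Lemma 3 it is quasinilpotent, and it is isomorphic to $\rho_i(X)/(\rho_i(X)\cap F_{k-i-1})$. So $\rho_{i+1}(X)\le F_{k-i-1}$. For $i=k$ we get $\rho_k(X)=1$.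

Suppose $\rho_k(X)=1$. We show $\rho_{k-i}(X)\le F_i$ by induction on $i$; $i=0$ is the hypothesis. If $\rho_{k-i}(X)\le F_i$, then $\rho_{k-i-1}(X)F_i/F_i$ is a quotient of $\rho_{k-i-1}(X)/\rho_{k-i}(X)$, hence quasinilpotent, and it is normal in $X/F_i$. By fact 4 it lies in $F^*(X/F_i)=F_{i+1}/F_i$. For $i=k$ we get $X\le F_k$. $\square$

So Theorem 1 says: *if $\rho_k(G)\ne1$, then $\rho_k(J)\neq1$ for some 2-generator $J\le G$.*

## 5. An induction that fails in $2^4{:}A_5$, and the set of primes that repairs it

How do we find 2-generator subgroups at all? We use one deep published theorem, which depends on the classification of finite simple groups. Here $d(X)$ is the minimal number of generators of $X$.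

**Theorem 10** (A. Lucchini, F. Menegazzo, *Generators for finite groups with a unique minimal normal subgroup*, Rend. Sem. Mat. Univ. Padova 98 (1997), 173–191). If $X$ is a noncyclic finite group with a unique minimal normal subgroup $V$, then $d(X)=\max(2,d(X/V))$.

For instance, $A_4$ has the unique minimal normal subgroup $V_4$ with quotient $C_3$, and indeed $d(A_4)=2$.

It is natural to take a group $G$ of least order with $\rho_k(G)\neq1$ and no suitable $J$, working by induction on $k$. A 2-generator subgroup of a quotient lifts to $G$, so all proper quotients have $\rho_k=1$. It follows quickly (we will see this in Section 6) that $G$ has a unique minimal normal subgroup $N$. If $G/N$ were 2-generated, Theorem 10 would make $G$ itself 2-generated and we would be done.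

In general $G/N$ is not 2-generated. In $A_5\wr C_2^3$ (regular wreath product) the base group $N=A_5^8$ has trivial centralizer and its factors are permuted transitively, so $N$ is the unique minimal normal subgroup; but the quotient $C_2^3$ needs three generators. So we must pass to a smaller section, whose top is 2-generated by induction on $k$ and whose bottom is a piece of $N$.

Try this when $N$ is an elementary abelian $q$-group and $C=C_G(N)$ does not contain $\rho_{k-1}(G)$. Then $\rho_{k-1}(G/C)\ne1$. Induction on $k$ gives a 2-generator $J\le G$ such that $\rho_{k-1}(J)$ acts nontrivially on $N$. We would like a $J$-composition factor $V$ of $N$ on which $\rho_{k-1}(J)$ acts nontrivially, and then apply Theorem 10 to $V$ extended by the group that $J$ induces on it. This step fails: $\rho_{k-1}(J)$ may act on $N$ as a $q$-group, and then it can centralize every composition factor.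

Here is an example with $k=1$. Let $A_5\cong SL_2(4)$ act on $N=\mathbb F_4^2$, a group of order $2^4$, and let $G=N\rtimes SL_2(4)$. The action is faithful, and transitive on nonzero vectors, so $N$ is a minimal normal subgroup and $C_G(N)=N$. Here $\rho_0(G/C)=A_5$. The induction hypothesis for $k-1=0$ gives some nontrivial 2-generator subgroup of $A_5$. It may give a group $J$ of order $2$. Then $NJ$ is a $2$-group, and nothing inside it has height $2$. On the other hand a subgroup of order $3$, generated by $\mathrm{diag}(\omega,\omega^{-1})$ with $\omega$ of order 3 in $\mathbb F_4^\times$, acts nontrivially and irreducibly on the line $V=\mathbb F_4e_1$ of order $4$, and $V\rtimes C_3\cong A_4$ has height $2$.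

So the induction must be able to ask for a $J$ with $\rho_{k-1}(J)$ *not a $q$-group* modulo $C$, instead of merely nontrivial. Because the prime $q$ depends on $N$, the statement has to hold for all such requests at once. A $\pi$-group is a group all of whose order's prime divisors lie in $\pi$; an $\emptyset$-group is the trivial group.

**Theorem 11.** Let $\pi$ be a (possibly empty) set of primes, $m\ge0$, and $G$ a finite group. If $\rho_m(G)$ is not a $\pi$-group, then $G$ has a 2-generator subgroup $J$ such that $\rho_m(J)$ is not a $\pi$-group.

*Theorem 11 implies Theorem 1.* If $h^*(G)>k$, then $\rho_k(G)\neq1$ by Lemma 9. Theorem 11 with $\pi=\emptyset$ gives a 2-generator $J$ with $\rho_k(J)\ne1$, that is, $h^*(J)>k$. $\square$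

The strengthening has a price: in a minimal counterexample we will know only that $\rho_m(G)/N$ is a $\pi$-group, and not that it is trivial.

## 6. Reduction to a unique minimal normal subgroup

**Lemma 12.** If some section $X$ of $G$ is 2-generated and $\rho_m(X)$ is not a $\pi$-group, then $G$ has a 2-generator subgroup $J$ such that $\rho_m(J)$ is not a $\pi$-group.

*Proof.* Lift two generators of $X$ to $G$ and let $J$ be the subgroup that they generate. Then $J$ maps onto $X$, and by Lemma 8(a) $\rho_m(J)$ maps onto $\rho_m(X)$. $\square$

We also need a fact about linear groups.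

**Lemma 13.** Let $V$ be a nontrivial elementary abelian $q$-group and $H$ a group acting on $V$. (a) If $H$ acts faithfully and irreducibly, then $O_q(H)=1$. (b) If $H$ acts trivially on all factors of a chain of $H$-invariant subgroups from $1$ to $V$, then $H$ induces a $q$-group on $V$.

*Proof.* (a) Let $Q=O_q(H)$. The number of fixed points of the $q$-group $Q$ on $V$ is congruent to $|V|$, hence to $0$, modulo $q$. It is positive, so $C_V(Q)\ne1$. As $Q\trianglelefteq H$, $C_V(Q)$ is $H$-invariant, so it is $V$, and $Q=1$ by faithfulness. (b) In a basis of $V$ adapted to the chain, $H$ acts by unitriangular matrices over $\mathbb F_q$, and these form a $q$-group. $\square$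

**Proof of Theorem 11: beginning.** We use induction on $m$, for all $\pi$ and all $G$ simultaneously. If $m=0$, then $G=\rho_0(G)$ is not a $\pi$-group, so it contains an element of prime order $q\notin\pi$; let $J$ be the subgroup of order $q$ it generates.

Let $m\ge1$, fix $\pi$, and let $G$ be a counterexample of least order for $(m,\pi)$.

**Step 1. Proper quotients satisfy $\rho_m(G/N)$ is a $\pi$-group.** This is how minimality enters. Let $1\neq N\trianglelefteq G$. If $\rho_m(G/N)$ were not a $\pi$-group, then $G/N$, not being a counterexample, would have a 2-generator subgroup $J_0$ with $\rho_m(J_0)$ not a $\pi$-group. It is a section of $G$, and Lemma 12 contradicts the choice of $G$. So $\rho_m(G/N)=\rho_m(G)N/N$ is a $\pi$-group.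

**Step 2. $G$ has a unique minimal normal subgroup $N$.** This prepares the use of Theorem 10. If $N_1\ne N_2$ were minimal normal subgroups, then $N_1\cap N_2=1$, so $\rho_m(G)$ would embed in $\rho_m(G/N_1)\times\rho_m(G/N_2)$, which is a $\pi$-group. But $\rho_m(G)$ is not a $\pi$-group.

**Step 3. Notation and first consequences.** Since $\rho_m(G)\neq1$ is normal, $N\le\rho_m(G)$. By Step 1, $\rho_m(G)/N$ is a $\pi$-group; hence $N$ is not a $\pi$-group. Put $L=\rho_{m-1}(G)$. Then $\rho_m(G)=\rho(L)$, $L\neq 1$, and Lemma 8(b) gives
$$N\le\rho_m(G)<L. \tag{1}$$

Now there are two cases. In each we construct a 2-generated section $X$ of $G$ with $\rho_m(X)$ not a $\pi$-group. By Lemma 12, $G$ is then not a counterexample.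

## 7. An abelian minimal normal subgroup

Let $N$ be abelian. It is an elementary abelian $q$-group, and $q\notin\pi$ as $N$ is not a $\pi$-group. Let $C=C_G(N)$.

**Step 4. $L\not\le C$.** We need this so that $\rho_{m-1}$ acts on $N$ at all. Suppose $L\le C$. Then $N$ is central in $L$, hence in $\rho_m(G)$. The quotient $\rho_m(G)/N$ is a $\pi$-group and $q\notin\pi$, so by the Schur–Zassenhaus theorem $N$ has a complement $P$ in $\rho_m(G)$. As $N$ is central, $\rho_m(G)=N\times P$, and $P$ is the set of all $\pi$-elements, so it is characteristic in $\rho_m(G)$ and normal in $G$. Since $P\cap N=1$ and $N$ is the unique minimal normal subgroup, $P=1$. So $\rho(L)=\rho_m(G)=N$, and $L/N$ is quasinilpotent with $N\le Z(L)$. By Lemma 4, $L$ is quasinilpotent, so $\rho(L)=1\neq N$, a contradiction.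

**Step 5. A 2-generator $J\le G$ whose $\rho_{m-1}(J)$ does not act on $N$ as a $q$-group.** This is the point at which the direct induction failed. The group $G/C$ acts faithfully and irreducibly on $N$, so $O_q(G/C)=1$ by Lemma 13(a). By Step 4 and Lemma 8(a), $\rho_{m-1}(G/C)=LC/C$ is a nontrivial normal subgroup of $G/C$; so it is not a $q$-group. We apply Theorem 11 for $m-1$ and the set $\{q\}$ to $G/C$, and lift two generators of the subgroup so obtained to $G$. They generate a subgroup $J$, and by Lemma 8(a) the image of $\rho_{m-1}(J)$ in $G/C\le\mathrm{Aut}(N)$ is not a $q$-group.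

**Step 6. A $J$-irreducible factor $V$ of $N$ on which $\rho_{m-1}(J)$ acts nontrivially.** Take a $J$-composition series of $N$. If $\rho_{m-1}(J)$ centralized all its factors, then by Lemma 13(b) it would act on $N$ as a $q$-group, contrary to Step 5. So there are $J$-invariant $N_2<N_1\le N$ such that $V=N_1/N_2$ is $J$-irreducible and $\rho_{m-1}(J)$ acts nontrivially on $V$.

Since $N$ is abelian, $N_2$ is normal in $N_1J$. Put
$$D^*=N_1J/N_2=VJ^*,\qquad J^*=JN_2/N_2 .$$
The group $J^*$ is an image of $J$, so it is 2-generated. As $N_2$ centralizes $V$, the action of $J$ on $V$ is that of $J^*$. In particular $V$ is a minimal normal subgroup of $D^*$.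

**Step 7. A 2-generated section $X$ containing $V$ as a minimal normal subgroup not centralized by $\rho_{m-1}(X)$.** There are two possibilities.

*If $V\le J^*$*, put $X=J^*=D^*$, which is 2-generated. By Lemma 8(a), $\rho_{m-1}(X)$ is the image of $\rho_{m-1}(J)$, so it acts nontrivially on $V$.

*If $V\not\le J^*$*, then $V\cap J^*$ is a proper $J^*$-invariant subgroup of $V$, so $V\cap J^*=1$ and $D^*=V\rtimes J^*$. The group $C_{J^*}(V)$ is normal in $J^*$ and centralized by $V$, so it is normal in $D^*$. Put
$$X=D^*/C_{J^*}(V)=V\rtimes\bar J,\qquad \bar J=J^*/C_{J^*}(V),$$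
where we identify $V$ with its image. Now $\bar J$ acts faithfully and irreducibly on $V$, and nontrivially by Step 6. If $vj$ with $v\in V$, $j\in\bar J$ centralizes $V$, then so does $j$, hence $j=1$; so $C_X(V)=V$. Any minimal normal subgroup $M\ne V$ of $X$ would satisfy $M\cap V=1$, hence $[M,V]=1$ and $M\le C_X(V)=V$, which is impossible. So $V$ is the unique minimal normal subgroup of $X$. Also $X$ is nonabelian, because $\bar J$ acts nontrivially; so $X$ is noncyclic. As $X/V\cong\bar J$ is 2-generated, Theorem 10 gives $d(X)\le2$. Finally, the action of $X$ on the abelian group $V$ factors through $X/V\cong\bar J$. By Lemma 8(a), $\rho_{m-1}(X)$ maps onto $\rho_{m-1}(X/V)$, which corresponds to the image of $\rho_{m-1}(J)$ in $\bar J$ and acts nontrivially on $V$. So $\rho_{m-1}(X)$ acts nontrivially on $V$.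

(In the example $2^4{:}A_5$ with $m=1$ and $\pi=\emptyset$, a possible $J$ is $\langle\mathrm{diag}(\omega,\omega^{-1})\rangle$, a possible $V$ is $\mathbb F_4e_1$, and then $X\cong A_4$.)

**Step 8. $\rho_m(X)$ is not a $\pi$-group.** Put $Y=\rho_{m-1}(X)$ and $Z=\rho_m(X)=\rho(Y)$. In both cases $V$ is a minimal normal $q$-subgroup of $X$ with $[V,Y]\neq1$. As $[V,Y]$ is normal in $X$ and contained in $V$, we get $V=[V,Y]\le Y$.

Suppose that $Z$ is a $\pi$-group. Since $q\notin\pi$, $V\cap Z=1$. Now $VZ/Z$ is a normal $q$-subgroup of the quasinilpotent group $Y/Z$. By Lemma 5, $Y/C_Y(VZ/Z)$ is a $q$-group. If $y\in C_Y(VZ/Z)$, then $[V,y]\subseteq V\cap Z=1$; so $C_Y(VZ/Z)=C_Y(V)$. Hence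
$$Y/C_Y(V)\cong YC_X(V)/C_X(V)$$
is a normal $q$-subgroup of $X/C_X(V)$. The latter acts faithfully and irreducibly on $V$, so by Lemma 13(a) it has no nontrivial normal $q$-subgroup. Thus $Y$ centralizes $V$, a contradiction.

Since $X$ is a section of $G$, Lemma 12 finishes the abelian case.

## 8. A nonabelian minimal normal subgroup

Let $N$ be nonabelian. The normal subgroup $C_G(N)$ is trivial: otherwise it would contain $N$, and $N$ would be abelian.

**Step 9. A subgroup $G_1\ge N$ with $G_1/N$ 2-generated and $\rho_{m-1}(G_1)\not\le N$.** By (1), $\rho_{m-1}(G/N)=L/N\neq1$. Theorem 11 for $m-1$ and the empty set, applied to $G/N$, gives $N\le G_1\le G$ with $G_1/N$ 2-generated and $\rho_{m-1}(G_1/N)\ne1$. Put $L_1=\rho_{m-1}(G_1)$. By Lemma 8(a), $L_1N/N=\rho_{m-1}(G_1/N)\neq1$, so $L_1\not\le N$.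

The group $N$ need not be a minimal normal subgroup of $G_1$, so Theorem 10 does not apply to $G_1$. In $G=A_5\wr C_2^3$, with $G_1=N\langle t\rangle$ for an involution $t\in C_2^3$, the eight factors fall into four orbits of length $2$. The quotient of $G_1$ by the centralizer of one orbit product is $A_5\wr C_2$, and that is the kind of section we want. The next step chooses the orbit.

**Step 10. An orbit product $N_i$ on which $L_1$ does not act by inner automorphisms.** The group $N$ is a direct product of nonabelian simple groups. By fact 5 these factors are exactly the minimal normal subgroups of $N$, so $G_1$ permutes them. Let $N_1,\dots,N_r$ be the products over the $G_1$-orbits; so $N=N_1\times\dots\times N_r$, and each $N_i$ is minimal normal in $G_1$ by fact 5. Put $C_i=C_{G_1}(N_i)$.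

Suppose $L_1\le N_iC_i$ for every $i$. Then each $g\in L_1$ acts on each $N_i$ as conjugation by some $n_i\in N_i$. The element $n_1\cdots n_r$ acts on $N_i$ as $n_i$, since the other factors commute with $N_i$. So $g(n_1\cdots n_r)^{-1}$ centralizes every $N_i$, hence lies in $C_G(N)=1$, and $g\in N$. Then $L_1\le N$, contrary to Step 9. So we can fix $i$ with $L_1\not\le N_iC_i$.

**Step 11. The section $X=G_1/C_i$ is 2-generated.** Put
$$X=G_1/C_i,\qquad V=N_iC_i/C_i\cong N_i ,$$
where the isomorphism holds because $N_i\cap C_i=Z(N_i)=1$. It respects the action of $G_1$, so $V$ is a minimal normal subgroup of $X$. If $gC_i$ centralizes $V$, then $[g,N_i]\subseteq C_i\cap N_i=1$, so $g\in C_i$. So $C_X(V)=1$. A minimal normal subgroup different from $V$ would centralize $V$; hence $V$ is the unique minimal normal subgroup of $X$. For $j\neq i$ we have $N_j\le C_i$, so $N\le N_iC_i$, and $X/V\cong G_1/N_iC_i$ is a quotient of $G_1/N$; it is 2-generated. As $X$ is noncyclic (it contains $V$, which is nonabelian), Theorem 10 gives $d(X)\le2$. By Lemma 8(a) and Step 10,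
$$Y:=\rho_{m-1}(X)=L_1C_i/C_i\not\le V. \tag{2}$$

**Step 12. $\rho_m(X)$ is not a $\pi$-group.** Suppose first that $\rho_m(X)\ne1$. Then it contains $V$. Since $N$ is minimal normal in $G$, it is a product of copies of one simple group $S$, and $V$ is a nontrivial product of copies of the same $S$. So $|N|$ and $|V|$ have the same prime divisors. As $N$ is not a $\pi$-group, neither is $V$, and so neither is $\rho_m(X)$.

Suppose now that $\rho_m(X)=1$. We derive a contradiction. The group $Y$ is quasinilpotent. It is nontrivial by (2), and normal in $X$, so it contains $V$. The group $F(Y)$ is nilpotent and normal in $X$. It does not contain the nonabelian minimal normal subgroup $V$, which is not nilpotent; so $F(Y)=1$. Hence $Y=E(Y)$ and $Z(Y)\le F(Y)=1$. By fact 1, the center of a component $K$ of $Y$ is central in $E(Y)=Y$; so $Z(K)=1$ and $K$ is simple. The intersection of $K$ with the product of the other components is central in $K$, hence trivial; so $Y$ is a direct product of nonabelian simple groups. By fact 5, $Y=V\times V'$ for a product $V'$ of some of the factors. Then $V'\le C_X(V)=1$ and $Y=V$, contrary to (2).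

Since $X$ is a section of $G$, Lemma 12 shows that $G$ is not a counterexample. This proves Theorem 11, and with it Theorem 1. $\blacksquare$

## 9. Critical subgroups, nilpotency, and sharpness

**Theorem 14.** Let $G$ be a finite group.

1. For any set $\pi$ of primes and any $k\ge0$: if $\rho_k(J)$ is a $\pi$-group for all 2-generator $J\le G$, then $\rho_k(G)$ is a $\pi$-group.
2. For each $k$ the following are equivalent: (i) $h^*(J)\le k$ for all 2-generator subgroups $J$ of $G$; (ii) $h^*(H)\le k$ for all subgroups $H\le G$; (iii) $h^*(X)\le k$ for all sections $X$ of $G$.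
3. If $1\le j\le h^*(G)$, then every subgroup $J\le G$ that is minimal subject to $h^*(J)\ge j$ is 2-generated and satisfies $h^*(J)=j$. In particular, $G$ has a 2-generator subgroup of generalized Fitting height exactly $j$ for every $1\le j\le h^*(G)$.
4. $h^*(J)\le1$ for all 2-generator $J\le G$ if and only if $G$ is nilpotent.
5. In Theorem 1, "2-generator" cannot be replaced by "1-generator". The condition (i) in part 2 cannot be weakened to $h^*(G)\le k$.

For part 3 we need to know that residuals are monotone on *normal* subgroups.

**Lemma 15.** If $Y\trianglelefteq X$, then $\rho_i(Y)\le\rho_i(X)$ for all $i$.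

*Proof.* This is clear for $i=0$. Suppose $\rho_i(Y)\le\rho_i(X)$. The group $\rho_i(Y)$ is characteristic in $Y\trianglelefteq X$, so it is normal in $X$, hence in $\rho_i(X)$. Its image in the quasinilpotent group $\rho_i(X)/\rho_{i+1}(X)$ is a normal subgroup, hence quasinilpotent by Lemma 3. So $\rho_i(Y)/(\rho_i(Y)\cap\rho_{i+1}(X))$ is quasinilpotent, and $\rho_{i+1}(Y)\le\rho_{i+1}(X)$. $\square$

For arbitrary subgroups this is false: $\rho_1(A_5)=1$ but $\rho_1(A_4)=V_4$.

*Proof of Theorem 14.* **Part 1** is the contrapositive of Theorem 11.

**Part 2.** (iii)$\Rightarrow$(ii)$\Rightarrow$(i) is trivial. For (i)$\Rightarrow$(ii), apply Theorem 1 to $H$: the 2-generator subgroups of $H$ are 2-generator subgroups of $G$. For (ii)$\Rightarrow$(iii), let $X=H/K$. By Lemma 9 $\rho_k(H)=1$, so $\rho_k(H/K)=1$ by Lemma 8(a), and $h^*(H/K)\le k$ by Lemma 9.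

**Part 3.** Such subgroups exist, because $h^*(G)\ge j$. Let $J$ be one. By Lemma 9, $\rho_{j-1}(J)\neq1$. Theorem 11 with $\pi=\emptyset$ and $m=j-1$, applied to $J$, gives a 2-generator $J'\le J$ with $\rho_{j-1}(J')\ne1$, that is, $h^*(J')\ge j$. By minimality $J'=J$, so $J$ is 2-generated.

It remains to bound $h^*(J)$ from above. As $j\ge1$, $J\neq1$; let $M$ be a maximal normal subgroup of $J$. By minimality of $J$, $c:=h^*(M)\le j-1$. As $J/M$ is simple, it is quasinilpotent, and $\rho_1(J)\le M$. Being characteristic in $J$, $\rho_1(J)$ is normal in $M$. Lemma 15 and Lemma 9 give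
$$\rho_{c+1}(J)=\rho_c(\rho_1(J))\le\rho_c(M)=1 .$$
So $h^*(J)\le c+1\le j$, and therefore $h^*(J)=j$.

**Part 4.** If $G$ is nilpotent, all its subgroups are nilpotent, so they have $h^*\le1$. The converse was proved by hand in Section 2. With part 2 it is shorter: all subgroups of $G$ are quasinilpotent, so all solvable subgroups are nilpotent. If $G$ were not nilpotent, a minimal non-nilpotent subgroup would be solvable by Schmidt's theorem, hence nilpotent, a contradiction.

**Part 5.** Cyclic groups have $h^*\le1$, but $h^*(S_3)=2$. And $h^*(A_5)=1$, while the 2-generator subgroup $A_4$ of $A_5$ has $h^*(A_4)=2$. So the hypothesis of Theorem 1 is in general strictly stronger than its conclusion; by part 2 it says exactly that all subgroups of $G$ have $h^*\le k$. $\blacksquare$
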